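\title{A hypergeometric formula for a reproducing kernel on bounded symmetric domains}

\begin{abstract}
On a bounded symmetric domain of rank $r$ we consider the $K$-invariant functions that are symmetric polynomials in the variables $x_j=t_j/(1-t_j)$, where $\sqrt{t_1},\dots,\sqrt{t_r}$ are the radial coordinates, and that are square integrable for a weighted Bergman measure. We show that the reproducing kernel of this finite-dimensional space at the origin is a terminating Faraut--Kor\'anyi hypergeometric function, with an explicit constant. This proves, in a corrected form, a conjecture of Engli\v{s}, Youssfi and Zhang. The proof integrates the Muirhead system of differential equations twice by parts against suitable families of test polynomials. It applies to all real multiplicities $a>0$, $b>-1$ and to every admissible bound on the degree, and we show that the hypothesis of the conjecture on the total degree is necessary.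
\end{abstract}

\section{Introduction}\label{sec:intro}

If $H$ is a finite-dimensional space of functions inside some $L^2(\rho)$, its reproducing kernel $S$ is defined by $f(y)=\int f(x)\overline{S(x,y)}\,d\rho(x)$ for $f\in H$, with $S(\cdot,y)\in H$. At a fixed point $y$ the kernel solves an extremal problem: $S(y,y)$ is the best constant in $|f(y)|^2\le c\,\|f\|^2$, and $S(\cdot,y)$ is the extremal function. This paper computes such a kernel, at the origin, for a space of invariant functions on a bounded symmetric domain.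

\subsection{The setting}
Let $\Omega\subset\mathbb C^d$ be an irreducible bounded symmetric domain in its Harish-Chandra realization, of rank $r$ and characteristic multiplicities $a,b$, so that $d=r+\frac{r(r-1)}2a+rb$. Here $a,b$ are integers, $b\ge0$, and $a\ge1$ if $r\ge2$. We write
\begin{equation}\label{eq:params}
\theta=\frac a2,\qquad q_o=1+\theta(r-1),\qquad \lambda=q_o+b,\qquad p=2\theta(r-1)+b+2=q_o+\lambda .
\end{equation}
Thus $\lambda=d/r$, and $p$ is the genus of $\Omega$. Let $K$ be the isotropy group of $0$ in the group of biholomorphisms of $\Omega$, let $h(z,w)$ be the Jordan triple determinant, fix a frame $e_1,\dots,e_r$ of minimal tripotents, and put $e=e_1+\dots+e_r$ and $te=\sum_jt_je_j$ for $t\in\mathbb C^r$. Every $z\in\Omega$ can be written as $z=k\sum_j\sqrt{t_j}\,e_j$ with $k\in K$ and $t\in[0,1)^r$ unique up to permutation, and then $h(z,z)=\prod_j(1-t_j)$. Two examples may be kept in mind. For the unit ball of $\mathbb C^d$ one has $r=1$, $b=d-1$, $p=d+1$, $t=|z|^2$. For the $r\times n$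 complex matrices ($r\le n$) of operator norm less than $1$ one has $a=2$, $b=n-r$, $p=n+r$, $h(z,w)=\det(1-zw^*)$, the $e_j$ are the diagonal matrix units, and the $t_j$ are the eigenvalues of $zz^*$.

For $s>p-1$ let $d\mu_s(z)=h(z,z)^{s-p}\,dz$, with $dz$ the Lebesgue measure. Its total mass is \cite{FK90}
\begin{equation}\label{eq:mass}
\mu_s(\Omega)=\pi^d\,\frac{\Gamma_\Omega(s-\frac dr)}{\Gamma_\Omega(s)},\qquad \Gamma_\Omega(s)=\prod_{j=1}^r\Gamma\bigl(s-\theta(j-1)\bigr).
\end{equation}
Put $x_j=t_j/(1-t_j)\in\mathbb R_+=[0,\infty)$, so that $h(z,z)=\prod_j(1+x_j)^{-1}$. The push-forward of $\mu_s$ under $z\mapsto x$ is the permutation-invariant measure $\rho_s$ on $\mathbb R_+^r$ with $\int f\,d\rho_s=\int_\Omega f(x(z))\,d\mu_s(z)$ for symmetric $f$. It is a positive constant multiple of $w_s(x)\,dx$, where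
\begin{equation}\label{eq:weight}
w_s(x)=\prod_{j=1}^r x_j^{\,b}(1+x_j)^{-s}\prod_{i<j}|x_i-x_j|^{2\theta}.
\end{equation}
Symmetric functions in $L^2(\rho_s)$ are the same thing as $K$-invariant functions in $L^2(\mu_s)$.

A \emph{signature} is a tuple $\mathbf m=(m_1\ge\dots\ge m_r\ge0)$ of integers, and $|\mathbf m|=m_1+\dots+m_r$. The holomorphic polynomials on $\mathbb C^d$ decompose under $K$ into irreducible subspaces $\mathcal P_{\mathbf m}$ labeled by signatures. Let $K_{\mathbf m}(z,w)$ be the reproducing kernel of $\mathcal P_{\mathbf m}$ for the Fock inner product, so that $\sum_{\mathbf m}K_{\mathbf m}(z,w)=e^{\langle z,w\rangle}$, $K_{(0)}=1$, $K_{(1)}(te,e)=t_1+\dots+t_r$, and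
\begin{equation}\label{eq:FKexp}
h(z,w)^{-s}=\sum_{\mathbf m}(s)_{\mathbf m}K_{\mathbf m}(z,w),\qquad (s)_{\mathbf m}=\prod_{j=1}^r\bigl(s-\theta(j-1)\bigr)_{m_j},
\end{equation}
where $(u)_k=u(u+1)\cdots(u+k-1)$. We abbreviate $K_{\mathbf m}(t)=K_{\mathbf m}(te,e)$; this is a symmetric polynomial in $t_1,\dots,t_r$, homogeneous of degree $|\mathbf m|$, which plays the role of $t^m/m!$. The Faraut--Kor\'anyi hypergeometric function is
\[
{}_2\mathcal F_1(\alpha,\alpha';\gamma;t)=\sum_{\mathbf m}\frac{(\alpha)_{\mathbf m}(\alpha')_{\mathbf m}}{(\gamma)_{\mathbf m}}K_{\mathbf m}(t).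
\]
For $r=1$ it is the function of Gauss. If $\alpha=-q$ with $q\ge0$ an integer, then $(-q)_{\mathbf m}=0$ for $m_1>q$, and the sum is finite.

\subsection{The problem}
Let $\nu>p-1$ and let $N\ge1$ be an integer. Let $\mathcal S^N_\nu\subset L^2(\mathbb R_+^r,\rho_\nu)$ be the span of the polynomials $K_{\mathbf m}(x)$ with $|\mathbf m|<N$ and $m_1<\frac{\nu-p+1}2$, and let $S^N_\nu(x,y)$ be its reproducing kernel. The problem is to find $S^N_\nu(x,0)$.

The variables $x_j$ are unbounded on $\Omega$, and the condition on $m_1$ says exactly that $K_{\mathbf m}(x)$ is square integrable (Lemma~\ref{lem:space}). Let $q\ge0$ be the integer with $q<\frac{\nu-p+1}2\le q+1$; it is the largest admissible value of $m_1$. Admissible signatures have $|\mathbf m|\le rq$, so the spaces $\mathcal S^N_\nu$ stop growing at $N=rq+1$, and the stable space consists of all symmetric polynomials in $x$ that lie in $L^2(\rho_\nu)$.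

Two cases are elementary. If $q=0$, the space consists of constants and the kernel is $1/\mu_\nu(\Omega)$, the weighted Bergman constant. If $r=1$, Section~\ref{sec:rankone} shows that the kernel at the origin is a multiple of the Gauss function ${}_2F_1(-q,p+q-\nu;p;-x)$. One therefore guesses that in general the kernel of the stable space is a multiple of some ${}_2\mathcal F_1(-q,\,\cdot\,;\,\cdot\,;-x)$. The conjecture posed in \cite{EYZ} is of this form: for $N\ge rq+1$,
\begin{equation}\label{eq:conj}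
\begin{aligned}
S^N_\nu(x,0)&=\frac{\Gamma_\Omega(\nu-p-q+\delta+b)\,\Gamma_\Omega(q_o)\,\Gamma_\Omega(p+q)}{\pi^d\,\Gamma_\Omega(\nu-p-q+\delta-q_o)\,\Gamma_\Omega(q_o+q)\,\Gamma_\Omega(p)}\\
&\qquad\times{}_2\mathcal F_1(-q,\,-b-\nu+2p+q-\delta;\,p;\,-x),
\end{aligned}
\end{equation}
written there with $\delta=2r$. We take instead $\delta=p-b=2+(r-1)a$. The two values agree when $r=1$ or $a=2$, so rank one cannot tell them apart; with $\delta=p-b$ the case $q=0$ gives $1/\mu_\nu(\Omega)$, as it must. For $\delta=p-b$ the three expressions containing $\delta$ in \eqref{eq:conj} become $\nu-q$, $\nu-q-\frac dr$ and $p+q-\nu$, and \eqref{eq:conj} is the following statement.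

\begin{theorem}\label{thm:domain}
Let $\nu>p-1$, let $q\ge0$ be the integer with $q<\frac{\nu-p+1}2\le q+1$, and let $N\ge rq+1$. Then
\[
S^N_\nu(x,0)=c^q_\nu\;{}_2\mathcal F_1(-q,\,p+q-\nu;\,p;\,-x),
\]
where
\[
c^q_\nu=\frac{\mu_p(\Omega)}{\mu_{\nu-q}(\Omega)\,\mu_{p+q}(\Omega)}=\frac{\Gamma_\Omega(\nu-q)\,\Gamma_\Omega(q_o)\,\Gamma_\Omega(p+q)}{\pi^d\,\Gamma_\Omega(\nu-q-\frac dr)\,\Gamma_\Omega(q_o+q)\,\Gamma_\Omega(p)} .
\]
\end{theorem}

Remark~\ref{rem:2r} shows that with $\delta=2r$ formula \eqref{eq:conj} fails for $q\ge1$ whenever $r\ge2$ and $a\ne2$.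

\subsection{Real multiplicities and a converse}
The polynomials $K_{\mathbf m}(t)$ are normalized Jack polynomials, $K_{\mathbf m}=C^{(2/a)}_{\mathbf m}/|\mathbf m|!$ (Section~\ref{sec:jack}), and these make sense for every real $a>0$. The domain then disappears from the problem, and only the weight \eqref{eq:weight} remains. Let $H_q$ denote the space of symmetric polynomials in $x_1,\dots,x_r$ of degree at most $q$ in each variable.

\begin{theorem}\label{thm:general}
Let $r\ge1$ be an integer and let $a>0$, $b>-1$ be real. Define $\theta,q_o,\lambda,p$, $\Gamma_\Omega$, $w_s$, $(s)_{\mathbf m}$ by \eqref{eq:params}--\eqref{eq:FKexp}, and define ${}_2\mathcal F_1$ with $K_{\mathbf m}=C^{(2/a)}_{\mathbf m}/|\mathbf m|!$. Let $q\ge0$ be an integer and $\nu$ a real number with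
\begin{equation}\label{eq:hyp}
2q<\nu-p+1,
\end{equation}
and put $F(x)={}_2\mathcal F_1(-q,\,p+q-\nu;\,p;\,-x)$.
\begin{enumerate}
\item[(i)] The reproducing kernel of $H_q\subset L^2(\mathbb R_+^r,w_\nu\,dx)$ at the origin is $cF$, where
\[
\frac1c=Z(\nu-q)\,\frac{\Gamma_\Omega(q_o+q)\,\Gamma_\Omega(p)}{\Gamma_\Omega(p+q)\,\Gamma_\Omega(q_o)},
\]
\[
Z(s)=\int_{\mathbb R_+^r} w_s\,dx=\prod_{j=0}^{r-1}\frac{\Gamma(1+b+j\theta)\,\Gamma(s-\lambda-j\theta)\,\Gamma(1+(j+1)\theta)}{\Gamma(s-j\theta)\,\Gamma(1+\theta)} .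
\]
In particular $c$ is the sharp constant in $|f(0)|^2\le c\,\|f\|^2$ on $H_q$, and the multiples of $F$ are the only extremals.
\item[(ii)] For an integer $N\ge1$ let $S^{(N)}$ be the reproducing kernel of the span of the $K_{\mathbf m}$ with $m_1\le q$ and $|\mathbf m|<N$. Then $S^{(N)}(\cdot,0)$ is a multiple of $F$ if and only if $N\ge rq+1$.
\end{enumerate}
\end{theorem}

Condition \eqref{eq:hyp} is equivalent to $H_q\subset L^2(w_\nu\,dx)$. On a domain, part~(i) gives the kernel at the origin, with the constant $c^q_\nu$, for every truncation $m_1\le q$ satisfying \eqref{eq:hyp}, not only for the maximal one; part~(ii) shows that the hypothesis $N\ge rq+1$ in Theorem~\ref{thm:domain} is necessary.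

The core of the proof is the orthogonality of $F$ to all $f\in H_q$ with $f(0)=0$. Section~\ref{sec:rankone} reduces the problem to this statement and proves it in rank one, Section~\ref{sec:jack} collects the facts on Jack polynomials, and Section~\ref{sec:orth} proves the orthogonality in general. The constant is computed in Section~\ref{sec:const}, and both theorems are deduced in Section~\ref{sec:proofs}. Section~\ref{sec:cone} explains, for domains, the form of $c^q_\nu$ as a quotient of volumes. Throughout, $q$ and $\nu$ satisfy \eqref{eq:hyp}, integrals without a domain are over $\mathbb R_+^r$, and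
\[
\beta=p+q-\nu,\qquad H_q^0=\{f\in H_q:f(0)=0\}.
\]
Since $\beta+q-1=2q-(\nu-p+1)$, condition \eqref{eq:hyp} reads
\begin{equation}\label{eq:betaneg}
\beta+q-1<0 .
\end{equation}

\section{Reduction to orthogonality, and rank one}\label{sec:rankone}

\begin{lemma}\label{lem:kernel}
Let $\rho$ be a positive multiple of $w_\nu\,dx$ and let $H\subset L^2(\rho)$ be a finite-dimensional space of polynomials containing the constants. Let $G\in H$ be real, with $G(0)=1$ and $\int Gf\,d\rho=0$ whenever $f\in H$ and $f(0)=0$. Then the reproducing kernel of $H$ at the origin is $cG$, where $c>0$ and $c^{-1}=\int Gf\,d\rho$ for every $f\in H$ with $f(0)=1$.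
\end{lemma}

\begin{proof}
For $f\in H$ the function $f-f(0)$ lies in $H$ and vanishes at $0$, so $\int Gf\,d\rho=f(0)\int G\,d\rho$. Taking $f=G$ gives $\int G\,d\rho=\int G^2\,d\rho>0$. With $c^{-1}=\int G\,d\rho$ we get $f(0)=\int f\,cG\,d\rho$ for all $f\in H$.
\end{proof}

Now let $r=1$. Then $q_o=1$, $\lambda=b+1$, $p=b+2$, $w=w_\nu=x^b(1+x)^{-\nu}$, $K_m(x)=x^m/m!$, and $H_q^0$ is spanned by $x,\dots,x^q$. We must show that $I_n=\int_0^\infty F\,x^n\,w\,dx$ vanishes for $1\le n\le q$. Equivalently, $F$ is an orthogonal polynomial of degree $q$ for the weight $xw$, and this is why the lower parameter of $F$ is $b+2$ and not $b+1$. Indeed, Gauss's equation for $F(x)={}_2F_1(-q,\beta;p;-x)$ is $x(1+x)F''+[p+(p-\nu+1)x]F'=q\beta F$, and multiplication by $xw$ puts it in divergence form,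
\[
\bigl(x^{b+2}(1+x)^{1-\nu}F'\bigr)'=q\beta\,F\,xw .
\]
Multiply by $x^k$ with $0\le k\le q-1$ and integrate by parts twice. The boundary terms vanish at $0$ because $b>-1$, and at $\infty$ they are $O(x^{p-1-\nu+2q})$, with negative exponent by \eqref{eq:hyp}. So
\[
q\beta\,I_{k+1}=k\int_0^\infty F\,\bigl(x^{k+b+1}(1+x)^{1-\nu}\bigr)'dx=k\,\bigl[(k+b+1)I_k+(k+p-\nu)I_{k+1}\bigr],
\]
and since $p-\nu=\beta-q$,
\begin{equation}\label{eq:rec1}
(k-q)(k+\beta)\,I_{k+1}=-k\,(k+b+1)\,I_k\qquad(0\le k\le q-1).
\end{equation}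
Two features of \eqref{eq:rec1} finish the argument. The coefficient on the left is nonzero, because $k-q<0$ and $k+\beta<0$ by \eqref{eq:betaneg}. The coefficient on the right vanishes for $k=0$, so the nonzero quantity $I_0$ does not enter, and $I_1=I_2=\dots=I_q=0$. In higher rank, the eigenvalue $k$ of $x\,\frac{d}{dx}$ will be replaced by an operator $U$, and the two features become: $(U-q)(U+\beta)$ is invertible, and $U$ kills constants.

For the constant, Lemma~\ref{lem:kernel} leaves a choice of $f$, and $f=(1+x)^q$ is the good one. It gives $c^{-1}=\int Fw_{\nu-q}\,dx$. By the beta integral $\int_0^\infty x^{A-1}(1+x)^{-s}dx=\Gamma(A)\Gamma(s-A)/\Gamma(s)$, the moments of $w_s$ are $Z(s)\,(-1)^m(b+1)_m/(p-s)_m$, and at $s=\nu-q$ the denominator is $(\beta)_m$, which cancels against the numerator of $F$: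
\[
\frac{1}{c\,Z(\nu-q)}=\sum_{m=0}^q\frac{(-q)_m(b+1)_m}{(b+2)_m\,m!}=(b+1)\int_0^1t^b(1-t)^q\,dt=\frac{\Gamma(1+q)\,\Gamma(p)}{\Gamma(p+q)} .
\]
This is Theorem~\ref{thm:general}(i) for $r=1$.

\section{Jack polynomials and the space $H_q$}\label{sec:jack}

\subsection{Jack polynomials}
For partitions $\mathbf k,\mathbf m$ of the same integer, $\mathbf k\le\mathbf m$ (dominance order) means $k_1+\dots+k_i\le m_1+\dots+m_i$ for all $i$; in particular $k_1\le m_1$. Let $\mathsf m_{\mathbf k}$ be the monomial symmetric function, the sum of all distinct monomials whose exponent is a permutation of $\mathbf k$, and let $\mathsf p_{\mathbf k}=\prod_i\sum_l t_l^{k_i}$ be the power sums. For $\theta>0$ equip symmetric functions in infinitely many variables with the inner product in which the $\mathsf p_{\mathbf k}$ are orthogonal and $\|\mathsf p_{\mathbf k}\|^2=\theta^{-\ell}\prod_ii^{\,n_i}n_i!$, where $\mathbf k$ has $\ell$ parts, $n_i$ of them equal to $i$. The Jack polynomials $P_{\mathbf m}=P_{\mathbf m}^{(1/\theta)}$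 are the unique pairwise orthogonal family with
\begin{equation}\label{eq:tri}
P_{\mathbf m}=\mathsf m_{\mathbf m}+\sum_{\mathbf k<\mathbf m}u_{\mathbf m\mathbf k}(\theta)\,\mathsf m_{\mathbf k}.
\end{equation}
We set all variables but $t_1,\dots,t_r$ equal to zero. By \eqref{eq:tri}, the $P_{\mathbf m}$ with $\mathbf m$ a signature of length $r$ then form a basis of the symmetric polynomials in $r$ variables. The polynomials $C_{\mathbf m}=C^{(2/a)}_{\mathbf m}$ are the multiples of the $P_{\mathbf m}$ determined by $\sum_{|\mathbf m|=n}C_{\mathbf m}=(t_1+\dots+t_r)^n$; they are positive multiples. We put $K_{\mathbf m}=C_{\mathbf m}/|\mathbf m|!$.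

The $P_{\mathbf m}$ arise from the $\mathsf m_{\mathbf k}$ by Gram--Schmidt orthogonalization along a total order refining dominance, so the $u_{\mathbf m\mathbf k}$ are rational in $\theta$ with Gram determinants as denominators, and these do not vanish for $\theta>0$. The matrix in \eqref{eq:tri} is unitriangular, and $K_{\mathbf m}/P_{\mathbf m}>0$. Hence:
\begin{enumerate}
\item[(R)] the transition matrices between the bases $(K_{\mathbf m})$ and $(\mathsf m_{\mathbf k})$, in both directions, have entries rational in $\theta$ without poles for $\theta>0$.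
\end{enumerate}

For a domain $\Omega$, these $K_{\mathbf m}$ coincide with $K_{\mathbf m}(te,e)$. Indeed, the restriction of $K_{\mathbf m}(\cdot,e)$ to the Peirce space $V_1(e)$ is $K_{\mathbf m}(e,e)\Phi_{\mathbf m}$, where $\Phi_{\mathbf m}$ is the spherical polynomial of the Euclidean Jordan algebra $J$ of rank $r$, multiplicity $a$ and unit $e$ \cite{FK90}, and $\Phi_{\mathbf m}(te)=P_{\mathbf m}(t)/P_{\mathbf m}(1^r)$ with $1^r=(1,\dots,1)$ (Macdonald; see also \cite{Yan}). So $K_{\mathbf m}(te,e)$ is a multiple of $P_{\mathbf m}(t)$, and the part of degree $n$ of $\sum_{\mathbf m}K_{\mathbf m}(te,e)=e^{t_1+\dots+t_r}$ identifies the multiple.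

We use three further facts, valid for all $\theta>0$.

\emph{Binomial theorem} \cite{Yan,Kaneko}. For integers $q\ge0$,
\begin{equation}\label{eq:binom}
\sum_{\mathbf m}(-q)_{\mathbf m}K_{\mathbf m}(t)=\prod_{j=1}^r(1-t_j)^q .
\end{equation}

\emph{Muirhead system} \cite{Yan,Kaneko}. If $\gamma>\theta(r-1)$, so that no $(\gamma)_{\mathbf m}$ vanishes, then $G={}_2\mathcal F_1(\alpha,\alpha';\gamma;t)$ satisfies, for each $i=1,\dots,r$,
\begin{multline}\label{eq:muirhead}
t_i(1-t_i)\partial_i^2G+\bigl[\gamma-\theta(r-1)-\bigl(\alpha+\alpha'+1-\theta(r-1)\bigr)t_i\bigr]\partial_iG\\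
+\theta\sum_{j\ne i}\frac{t_i(1-t_i)\partial_iG-t_j(1-t_j)\partial_jG}{t_i-t_j}=\alpha\alpha'\,G .
\end{multline}
For $r=1$ this is Gauss's equation. We need it for $\gamma=p$, and $p-\theta(r-1)=\lambda+1>0$.

\emph{Selberg's integral and Kadell's formula} \cite{Kadell,Kaneko}. For $A,B>0$ let $\omega_{A,B}(t)=\prod_jt_j^{A-1}(1-t_j)^{B-1}\prod_{i<j}|t_i-t_j|^{2\theta}$. Then
\begin{equation}\label{eq:selberg}
\Sigma(A,B):=\int_{[0,1]^r}\omega_{A,B}\,dt=\prod_{j=0}^{r-1}\frac{\Gamma(A+j\theta)\,\Gamma(B+j\theta)\,\Gamma(1+(j+1)\theta)}{\Gamma(A+B+(r+j-1)\theta)\,\Gamma(1+\theta)},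
\end{equation}
and the averages $\langle g\rangle_{A,B}=\Sigma(A,B)^{-1}\int_{[0,1]^r}g\,\omega_{A,B}\,dt$ satisfy
\begin{equation}\label{eq:kadell}
\langle K_{\mathbf m}\rangle_{A,B}=K_{\mathbf m}(1^r)\,\frac{(A+\theta(r-1))_{\mathbf m}}{(A+B+2\theta(r-1))_{\mathbf m}} .
\end{equation}

\subsection{Degrees and integrability}
All estimates at infinity come from $|x_i-x_j|\le(1+x_i)(1+x_j)$. If a polynomial $u$ has degree at most $2q$ in each variable, then $|u|\le C\prod_l(1+x_l)^{2q}$, and since $b+2\theta(r-1)=p-2$,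
\begin{equation}\label{eq:bound}
|u|\,w_\nu\le C\prod_{l=1}^r\Bigl(\frac{x_l}{1+x_l}\Bigr)^{b}(1+x_l)^{p-2+2q-\nu}.
\end{equation}
The right side is integrable, because $b>-1$ and $p-2+2q-\nu<-1$ by \eqref{eq:hyp}.

\begin{lemma}\label{lem:space}
\begin{enumerate}
\item[(a)] The $K_{\mathbf m}$ with $m_1\le q$ form a basis of $H_q$, and $K_{\mathbf m}$ has degree exactly $m_1$ in $x_1$. Moreover $F\in H_q$ and $F(0)=1$.
\item[(b)] For any real $\nu$, a symmetric polynomial of degree exactly $k$ in $x_1$ lies in $L^2(w_\nu\,dx)$ if and only if $2k<\nu-p+1$.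
\end{enumerate}
\end{lemma}

\begin{proof}
(a) The $\mathsf m_{\mathbf k}$ with $k_1\le q$ form a basis of $H_q$. By \eqref{eq:tri}, $P_{\mathbf m}$ contains $\mathsf m_{\mathbf m}$ and otherwise only $\mathsf m_{\mathbf k}$ with $k_1\le m_1$. So the $K_{\mathbf m}$ with $m_1\le q$ are linearly independent elements of $H_q$, equal in number to its dimension. Only these occur in $F$, and only $K_{(0)}=1$ is nonzero at the origin.

(b) Sufficiency is \eqref{eq:bound} with $k$ in place of $q$. Conversely, for almost every $(x_2,\dots,x_r)$ the leading coefficient of $u$ in $x_1$ is nonzero and $|u|^2w_\nu\sim Cx_1^{2k+p-2-\nu}$ as $x_1\to\infty$, with $C>0$. If $2k\ge\nu-p+1$, the integral in $x_1$ diverges.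
\end{proof}

The next lemma licenses all integrations by parts. Differentiating $w_\nu$ produces the factors $1/(x_i-x_j)$, and this is the only place where $a\ge1$ is used.

\begin{lemma}\label{lem:ibp}
Assume $a\ge1$ or $r=1$, and write $w=w_\nu$.
\begin{enumerate}
\item[(a)] If $i\ne j$ and the polynomial $u$ has degree at most $2q+1$ in $x_i$ and in $x_j$ and at most $2q$ in the other variables, then $uw/(x_i-x_j)$ is integrable.
\item[(b)] If the polynomial $Q$ has degree at most $2q$ in each variable, then $\partial_i(w\,x_iQ)$ is integrable and $\int\partial_i(w\,x_iQ)\,dx=0$.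
\end{enumerate}
\end{lemma}

\begin{proof}
(a) Since $a-1\ge0$, we have $|x_i-x_j|^{a-1}\le[(1+x_i)(1+x_j)]^{a-1}$. The saved factor $[(1+x_i)(1+x_j)]^{-1}$ compensates the extra degree, and the bound \eqref{eq:bound} holds again.

(b) Off the diagonals,
\[
\partial_i(w\,x_iQ)=w\Bigl[(b+1)Q+x_i\partial_iQ-\nu\frac{x_i}{1+x_i}Q+2\theta\sum_{j\ne i}\frac{x_iQ}{x_i-x_j}\Bigr],
\]
which is integrable by \eqref{eq:bound} and (a). For fixed distinct $x_j>0$ ($j\ne i$), the function $x_i\mapsto w\,x_iQ$ is locally absolutely continuous on $(0,\infty)$, is $O(x_i^{b+1})$ at $0$ and is $O(x_i^{p-1-\nu+2q})$ at $\infty$. It tends to $0$ at both ends, and Fubini's theorem gives the claim.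
\end{proof}

\section{Orthogonality}\label{sec:orth}

\begin{proposition}\label{prop:orth}
Under the hypotheses of Theorem~\ref{thm:general}, $\int Ff\,w_\nu\,dx=0$ for all $f\in H_q^0$.
\end{proposition}

If $q=0$ then $H_q^0=0$, so let $q\ge1$. Until Section~\ref{sec:smalla} we assume $a\ge1$ or $r=1$, and we write $w=w_\nu$.

\subsection{The Muirhead system in divergence form}
Put $V_iF=x_i(1+x_i)\partial_iF$. Take $\alpha=-q$, $\alpha'=\beta$, $\gamma=p$ and $t=-x$ in \eqref{eq:muirhead}. Then $\partial/\partial t_i=-\partial/\partial x_i$, $t_i(1-t_i)=-x_i(1+x_i)$ and $\alpha+\alpha'=p-\nu$; each of the three terms on the left acquires a minus sign, and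
\begin{multline*}
x_i(1+x_i)\partial_i^2F+\bigl[p-\theta(r-1)+\bigl(p-\nu+1-\theta(r-1)\bigr)x_i\bigr]\partial_iF\\
+\theta\sum_{j\ne i}\frac{V_iF-V_jF}{x_i-x_j}=q\beta F .
\end{multline*}
Compare this with the divergence term that belongs to the weight $w$. For any polynomial $g$,
\begin{equation}\label{eq:div}
\frac1w\,\partial_i\bigl(w\,x_i(1+x_i)g\bigr)=x_i(1+x_i)\partial_ig+\bigl[b+1+(b+2-\nu)x_i\bigr]g+2\theta\sum_{j\ne i}\frac{x_i(1+x_i)g}{x_i-x_j}.
\end{equation}
Take $g=\partial_iF$ and subtract. In the coefficient of $\partial_iF$, the constant terms differ by $p-\theta(r-1)-b-1=q_o$, and the coefficients of $x_i$ differ by the same amount. Hence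
\begin{equation}\label{eq:system}
q\beta F=\frac1w\,\partial_i(w\,V_iF)+q_o(1+x_i)\partial_iF-\theta\sum_{j\ne i}\frac{V_iF+V_jF}{x_i-x_j}\qquad(i=1,\dots,r).
\end{equation}

It is tempting to add these $r$ equations. The last terms cancel in the sum, which becomes $rq\beta F=\sum_i\widetilde w^{-1}\partial_i(\widetilde w\,V_iF)$ with $\widetilde w=w\prod_jx_j^{q_o}$. For $r=1$ this is the equation of Section~\ref{sec:rankone}, with the weight $xw$. For $r\ge2$ it is the wrong weight: the factor $\prod_jx_j^{q_o}$ vanishes on all coordinate hyperplanes, whereas $x_1+\dots+x_r\in H_q^0$ vanishes only at the origin. The elements of $H_q^0$ are not multiples of one fixed function; they are sums $\sum_ix_i\varphi_i$. So we test the $i$-th equation against its own function $x_i\varphi_i$, and add afterwards.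

\subsection{The case $r=2$, $q=1$}\label{sec:example}
Here $q_o=1+\theta$, $p=b+2+2\theta$, $\beta<0$, and $H_1^0$ is spanned by $x_1+x_2$ and $x_1x_2$. The homogeneous parts of \eqref{eq:binom} for $q=1$ give $(-1)_{(1)}K_{(1)}(-x)=x_1+x_2$ and $(-1)_{(1,1)}K_{(1,1)}(-x)=x_1x_2$, so
\[
F=1+\frac\beta p\,(x_1+x_2)+\frac{\beta(\beta-\theta)}{p(p-\theta)}\,x_1x_2 .
\]
Write $I(g)=\int Fg\,w\,dx$; all integrations by parts are covered by Lemma~\ref{lem:ibp}. First multiply the $i$-th equation \eqref{eq:system} by $x_iw$, integrate and add. The divergence term gives $-V_iF$, the second term $q_oV_iF$, and the last terms combine to $-\theta(V_1F+V_2F)\frac{x_1-x_2}{x_1-x_2}$. Thus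
\[
\beta\,I(x_1+x_2)=(-1+q_o-\theta)\int(V_1F+V_2F)\,w\,dx=0 .
\]
Next multiply both equations by $x_1x_2w$. Now the last terms cancel, and
\[
2\beta\,I(x_1x_2)=(-1+q_o)\int(x_2V_1F+x_1V_2F)\,w\,dx .
\]
Integrate by parts once more, using \eqref{eq:div} with $i=1$, $g=x_2$ and with $i=2$, $g=x_1$. The two singular terms add up to $2\theta x_1x_2\frac{(1+x_1)-(1+x_2)}{x_1-x_2}=2\theta x_1x_2$, and $b+2-\nu+\theta=\beta-1-\theta$, so
\[
2\beta\,I(x_1x_2)=-\theta\bigl[(b+1)I(x_1+x_2)+2(\beta-1-\theta)I(x_1x_2)\bigr],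
\]
that is, $2(1+\theta)(\beta-\theta)I(x_1x_2)=-\theta(b+1)I(x_1+x_2)=0$. As $\beta-\theta<0$, we get $I(x_1x_2)=0$. The last relation has the shape of \eqref{eq:rec1}, with $k$ replaced by the negative number $-\theta$ in $(k-q)(k+\beta)$.

\subsection{Test families and the operator $U$}
For the sum $\sum_ix_i\varphi_i$ to lie in $H_q$, the $\varphi_i$ should be permuted along with the variables, and $\varphi_i$ should have degree at most $q-1$ in $x_i$. Let permutations act on polynomials by the substitution $x_l\mapsto x_{\sigma(l)}$, and let $s_{ij}$ be the transposition of $i$ and $j$, with $s_{11}$ the identity. Let $\mathcal G$ be the space of polynomials $\varphi$ that are symmetric in $x_2,\dots,x_r$, of degree at most $q-1$ in $x_1$ and at most $q$ in each other variable. For $\varphi\in\mathcal G$ put $\varphi_i=s_{1i}\varphi$. Then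
\begin{equation}\label{eq:equiv}
\sigma\varphi_i=\varphi_{\sigma(i)}\qquad\text{for all permutations }\sigma,
\end{equation}
because $s_{1\sigma(i)}\sigma s_{1i}$ fixes $1$ and hence fixes $\varphi$. In particular $\varphi_j=s_{ij}\varphi_i$, so $x_i-x_j$ divides $\varphi_i-\varphi_j$, and also $x_i^n\varphi_i-x_j^n\varphi_j$ for every $n$. Define
\begin{align*}
T\varphi&=\sum_ix_i\varphi_i,\\
U\varphi&=x_1\partial_1\varphi+\theta\sum_{j\ge2}x_j\,\frac{\varphi-s_{1j}\varphi}{x_1-x_j},\\
R\varphi&=\sum_i\bigl[x_i\partial_i\varphi_i+(b+1)\varphi_i\bigr]+2\theta\sum_{i<j}\frac{x_i\varphi_i-x_j\varphi_j}{x_i-x_j}.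
\end{align*}
The operators $U$ and $R$ preserve the total degree, and $T$ raises it by one. For $r=1$ and $\varphi=x^k$ they give $x^{k+1}$, $kx^k$ and $(k+b+1)x^k$, the ingredients of \eqref{eq:rec1}. For $r=2$, $q=1$ the space $\mathcal G$ is spanned by $1$ and $x_2$, with $U1=0$ and $Ux_2=-\theta x_2$, as found in Section~\ref{sec:example}.

\begin{lemma}\label{lem:ops}
\begin{enumerate}
\item[(a)] $T$ maps $\mathcal G$ into $H_q^0$, and every homogeneous $f\in H_q^0$ of degree $n\ge1$ is $T\psi$ for a homogeneous $\psi\in\mathcal G$ of degree $n-1$.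
\item[(b)] $R$ maps $\mathcal G$ into $H_q$.
\item[(c)] $U$ maps $\mathcal G$ into $\mathcal G$, and $(U\varphi)_i=x_i\partial_i\varphi_i+\theta\sum_{j\ne i}x_j\dfrac{\varphi_i-\varphi_j}{x_i-x_j}$.
\item[(d)] All eigenvalues of $U$ on $\mathcal G$ are real and at most $q-1$. Hence $(U-q)(U+\beta)$ is invertible on $\mathcal G$.
\end{enumerate}
\end{lemma}

\begin{proof}
(a), (b) Symmetry of $T\varphi$ and $R\varphi$ follows from \eqref{eq:equiv}. The polynomials $\varphi_i$, $x_i\partial_i\varphi_i$ and $x_i\varphi_i$ have degree at most $q$ in each variable, and division by $x_i-x_j$ does not raise any degree. Given $f$ as in (a), take $\psi=\frac1n\partial_1f\in\mathcal G$. Then $\psi_i=\frac1n\partial_if$, and $T\psi=f$ by Euler's identity.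

(c), (d) The formula for $U$ makes sense on the space $\mathcal W\supset\mathcal G$ of all polynomials of degree at most $q-1$ in $x_1$ and at most $q$ in the other variables, which has a basis of monomials $x^\eta$. On $x_1^kx_j^l$ the operator $x_j\frac{1-s_{1j}}{x_1-x_j}$ is computed by a geometric sum; it gives
\[
\sum_{n=0}^{k-l-1}x_1^{k-1-n}x_j^{l+1+n}\ \ (k>l),\qquad 0\ \ (k=l),\qquad -\sum_{n=0}^{l-k-1}x_1^{l-1-n}x_j^{k+1+n}\ \ (k<l).
\]
The exponent of $x_1$ is at most $\max(k,l)-1\le q-1$, and that of $x_j$ is at most $\max(k,l)\le q$, so $U\mathcal W\subset\mathcal W$. Since $U$ commutes with permutations of $x_2,\dots,x_r$, also $U\mathcal G\subset\mathcal G$. Applying $s_{1i}$ to the definition of $U\varphi$ and using \eqref{eq:equiv} gives the formula in (c).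

In both sums, every term except the last has both exponents strictly between $\min(k,l)$ and $\max(k,l)$, with sum $k+l$, and therefore a smaller sum of squares than $k^2+l^2$. For $k>l$ the last term is $x_1^lx_j^k$, with the same sum of squares and a smaller exponent of $x_1$. For $k<l$ the last term is $-x_1^kx_j^l$. Thus
\[
Ux^\eta=\bigl(\eta_1-\theta\,\#\{j:\eta_j>\eta_1\}\bigr)x^\eta+\cdots,
\]
where the omitted monomials $x^{\zeta}$ have $(\sum_i\zeta_i^2,\zeta_1)$ lexicographically smaller than $(\sum_i\eta_i^2,\eta_1)$. So $U$ is triangular on $\mathcal W$ with real diagonal entries at most $\eta_1\le q-1$, and its eigenvalues $u$ on the invariant subspace $\mathcal G$ are among them. Finally $u-q<0$, and $u+\beta\le q-1+\beta<0$ by \eqref{eq:betaneg}.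
\end{proof}

\subsection{Two integrations by parts}
The following identity is the analog of \eqref{eq:rec1}.

\begin{lemma}\label{lem:identity}
For every $\varphi\in\mathcal G$,
\[
\int F\cdot T(U-q)(U+\beta)\varphi\cdot w\,dx=-\int F\cdot RU\varphi\cdot w\,dx .
\]
\end{lemma}

\begin{proof}
Put $f_i=x_i\varphi_i$ and $\psi=U\varphi\in\mathcal G$. Recall that $f_i$ and $F$ have degree at most $q$ in each variable, while $V_iF$ has degree at most $q+1$ in $x_i$ and at most $q$ in the others.

\emph{First integration.} Multiply \eqref{eq:system} by $f_iw$ and integrate. The polynomial $f_iV_iF$ is $x_iQ$ with $Q$ of degree at most $2q$ in each variable, so Lemma~\ref{lem:ibp}(b) gives $\int f_i\,\partial_i(wV_iF)\,dx=-\int\partial_if_i\,V_iF\,w\,dx$; the right side converges by \eqref{eq:bound}, since $\partial_if_i$ has degree at most $q-1$ in $x_i$. The second term is $q_o\varphi_iV_iF\,w$, integrable for the same reason, and the terms $f_i(V_iF+V_jF)w/(x_i-x_j)$ are integrable by Lemma~\ref{lem:ibp}(a). Sum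 over $i$ and collect $V_iF$: it appears with $-\theta f_i/(x_i-x_j)$ in the $i$-th equation and with $-\theta f_j/(x_j-x_i)$ in the $j$-th. Therefore
\[
q\beta\int F\,T\varphi\,w\,dx=\int\sum_iV_iF\Bigl[-\partial_i(x_i\varphi_i)+q_o\varphi_i-\theta\sum_{j\ne i}\frac{x_i\varphi_i-x_j\varphi_j}{x_i-x_j}\Bigr]w\,dx .
\]
Since $\frac{x_i\varphi_i-x_j\varphi_j}{x_i-x_j}=\varphi_i+x_j\frac{\varphi_i-\varphi_j}{x_i-x_j}$, the bracket equals $\bigl(-1+q_o-\theta(r-1)\bigr)\varphi_i-(U\varphi)_i=-\psi_i$. The cancellation of the multiple of $\varphi_i$ is where the value $\gamma=p$ of the lower parameter enters; it is the reason why the operator that appears kills constants.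

\emph{Second integration.} The polynomial $(1+x_i)\psi_iF$ has degree at most $2q$ in each variable, and so does $\psi_iV_iF$. Lemma~\ref{lem:ibp}(b) gives $-\int\psi_iV_iF\,w\,dx=\int F\,\partial_i\bigl(w\,x_i(1+x_i)\psi_i\bigr)dx$, and so
\begin{equation}\label{eq:second}
q\beta\int F\,T\varphi\,w\,dx=\int F\,E\,w\,dx,\qquad E=\sum_i\frac1w\,\partial_i\bigl(w\,x_i(1+x_i)\psi_i\bigr).
\end{equation}
Expand $E$ by \eqref{eq:div}, pair the singular terms $(i,j)$ and $(j,i)$, and split $x_i(1+x_i)=x_i+x_i^2$. The terms that preserve the degree of $\psi$ form $R\psi$, and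
\[
E-R\psi=\sum_i\bigl[x_i^2\partial_i\psi_i+(b+2-\nu)x_i\psi_i\bigr]+2\theta\sum_{i<j}\frac{x_i^2\psi_i-x_j^2\psi_j}{x_i-x_j}.
\]
Now $\frac{x_i^2\psi_i-x_j^2\psi_j}{x_i-x_j}=x_i\psi_i+x_j\psi_j+x_ix_j\frac{\psi_i-\psi_j}{x_i-x_j}$. Summed over $i<j$ and multiplied by $2\theta$, the first two terms give $2\theta(r-1)T\psi$, and the third gives $\sum_ix_i\cdot\theta\sum_{j\ne i}x_j\frac{\psi_i-\psi_j}{x_i-x_j}$. With Lemma~\ref{lem:ops}(c) and $b+2+2\theta(r-1)=p$ we obtain $E-R\psi=TU\psi+(p-\nu)T\psi$. Substituting into \eqref{eq:second},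
\[
\int F\cdot T\bigl[U^2+(p-\nu)U-q\beta\bigr]\varphi\cdot w\,dx=-\int F\,R\psi\,w\,dx,
\]
and $U^2+(p-\nu)U-q\beta=(U-q)(U+\beta)$ because $p-\nu=\beta-q$.
\end{proof}

\begin{proof}[Proof of Proposition~\ref{prop:orth} for $a\ge1$ or $r=1$]
The space $H_q^0$ is spanned by homogeneous polynomials $f$ of degree $n\ge1$, and we use induction on $n$. Write $f=T\psi$ as in Lemma~\ref{lem:ops}(a). The invertible operator $(U-q)(U+\beta)$ preserves each homogeneous part of $\mathcal G$, so $\psi=(U-q)(U+\beta)\varphi$ with $\varphi\in\mathcal G$ homogeneous of degree $n-1$. By Lemma~\ref{lem:identity}, $\int Ffw\,dx=-\int F\cdot RU\varphi\cdot w\,dx$. If $n=1$, then $\varphi$ is constant and $U\varphi=0$. If $n\ge2$, then $RU\varphi\in H_q$ is homogeneous of degree $n-1\ge1$, so it lies in $H_q^0$, and the integral vanishes by the induction hypothesis.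
\end{proof}

\subsection{The range $0<a<1$}\label{sec:smalla}
For $a<1$ the estimate in Lemma~\ref{lem:ibp}(a) is not available, but the statement to be proved depends analytically on the parameters. Fix $r\ge2$, $q\ge1$ and $f=\mathsf m_{\mathbf k}$ with $\mathbf k\ne0$, $k_1\le q$; such $f$ span $H_q^0$. The set $\mathcal O=\{(a,b,\nu):a>0,\ b>-1,\ \nu>p-1+2q\}$ is open and convex, since $p$ is an affine function of $(a,b)$. By (R) and $(p)_{\mathbf m}>0$, the monomial coefficients of $Ff$ are rational functions of $(a,b,\nu)$ without poles in $\mathcal O$. Let $u$ be a monomial of degree at most $2q$ in each variable. For complex parameters whose real parts stay in a compact subset of $\mathcal O$, the bound \eqref{eq:bound} gives $|u\,w_\nu|\le\prod_l(x_l/(1+x_l))^{b_0}(1+x_l)^{-1-\varepsilon}$ with fixed $b_0>-1$ and $\varepsilon>0$. Hence $\int u\,w_\nu\,dx$ is holomorphic in the parameters, and $\int Ff\,w_\nu\,dx$ is real-analytic on $\mathcal O$. It vanishes on the open subset where $a>1$, hence on all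 of $\mathcal O$. This completes the proof of Proposition~\ref{prop:orth}.

\section{The constant}\label{sec:const}

By Lemmas~\ref{lem:kernel} and~\ref{lem:space} and Proposition~\ref{prop:orth}, the kernel of $H_q$ at the origin is $cF$. As in rank one we take $f=\prod_j(1+x_j)^q\in H_q$, for which $f(0)=1$ and $fw_\nu=w_{\nu-q}$:
\begin{equation}\label{eq:cshift}
c^{-1}=\int F\,w_{\nu-q}\,dx .
\end{equation}
So we need the moments of the $K_{\mathbf m}$ for the weight $w_s$. The substitution $x_j=t_j/(1-t_j)$ has $1+x_j=(1-t_j)^{-1}$, $dx_j=(1-t_j)^{-2}dt_j$ and $x_i-x_j=(t_i-t_j)/((1-t_i)(1-t_j))$, so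
\begin{equation}\label{eq:subst}
w_s(x)\,dx=\omega_{b+1,\,s-p+1}(t)\,dt .
\end{equation}
Thus $Z(s)=\Sigma(b+1,s-p+1)$ for $s>p-1$. In \eqref{eq:selberg} we then have $B+j\theta=s-\lambda-(r-1-j)\theta$ and $A+B+(r+j-1)\theta=s-(r-1-j)\theta$, and reversing the order of these factors gives the product for $Z(s)$ in Theorem~\ref{thm:general}.

The substitution does not give the moments directly, since $K_{\mathbf m}(t/(1-t))$ is not a Jack polynomial in $t$. What does give them is a formal observation: under $t=-x$, $A=b+1$, $B=1-s$ the Selberg weight $\omega_{A,B}$ turns into $w_s$ up to a constant, so the moments should be given by \eqref{eq:kadell} at $B=1-s$. This can be justified monomial by monomial when $\theta$ is an integer, and \eqref{eq:subst} then serves to pass to all $\theta$.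

\begin{proposition}\label{prop:moments}
If $m_1<s-p+1$, then
\begin{equation}\label{eq:moments}
\frac1{Z(s)}\int K_{\mathbf m}\,w_s\,dx=(-1)^{|\mathbf m|}\frac{(\lambda)_{\mathbf m}}{(p-s)_{\mathbf m}}\,K_{\mathbf m}(1^r).
\end{equation}
\end{proposition}

\begin{proof}
Fix $r$ and $\mathbf m$, put $n=m_1$, $A=b+1$, and let $\mathcal O_{\mathbf m}$ be the set of $(\theta,b,s)$ with $\theta>0$, $b>-1$, $s-p+1>n$. On $\mathcal O_{\mathbf m}$ the factors $p-s-\theta(j-1)+k$ ($0\le k\le n-1$) of $(p-s)_{\mathbf m}$ are negative, so by (R) the right side of \eqref{eq:moments} is a quotient of polynomials in $(\theta,b,s)$ whose denominator has no zero in $\mathcal O_{\mathbf m}$.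

\emph{Step 1: $\theta$ a positive integer.} Then $D=\prod_{i<j}(x_i-x_j)^{2\theta}$ is a homogeneous polynomial, and all exponents occurring in $D$ and $K_{\mathbf m}D$ are at most $n'=n+2\theta(r-1)$. On polynomials with such exponents define a linear functional $\Lambda_\gamma$ by $\Lambda_\gamma(x^\eta)=\prod_j(A)_{\eta_j}/(\gamma)_{\eta_j}$; its values are rational in $\gamma$, with poles only in $\{0,-1,\dots,1-n'\}$. The one-variable beta integrals give, for $B>0$ and for $s>A+n'$ respectively,
\[
\frac{\int_{[0,1]^r}t^\eta\prod_jt_j^{A-1}(1-t_j)^{B-1}dt}{\int_{[0,1]^r}\prod_jt_j^{A-1}(1-t_j)^{B-1}dt}=\Lambda_{A+B}(x^\eta),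
\]
\[
\frac{\int x^\eta\prod_jx_j^{A-1}(1+x_j)^{-s}dx}{\int\prod_jx_j^{A-1}(1+x_j)^{-s}dx}=\prod_j\frac{(A)_{\eta_j}\Gamma(s-A-\eta_j)}{\Gamma(s-A)}=(-1)^{|\eta|}\Lambda_{A+1-s}(x^\eta).
\]
The condition $s>A+n'$ is the same as $s-p+1>n$. By the first formula, and since $A+\theta(r-1)=\lambda$, Kadell's formula \eqref{eq:kadell} says
\[
(\gamma+2\theta(r-1))_{\mathbf m}\,\Lambda_\gamma(K_{\mathbf m}D)=(\lambda)_{\mathbf m}K_{\mathbf m}(1^r)\,\Lambda_\gamma(D)
\]
for all $\gamma>A$. This is an identity of rational functions of $\gamma$, so it holds at $\gamma=A+1-s<1-n'$, where $\gamma+2\theta(r-1)=p-s$. By the second formula and homogeneity, $\Lambda_{A+1-s}(D)$ is $\pm$ a positive number, and the left side of \eqref{eq:moments} equals $(-1)^{|\mathbf m|}\Lambda_{A+1-s}(K_{\mathbf m}D)/\Lambda_{A+1-s}(D)$. This proves \eqref{eq:moments} for integer $\theta$.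

\emph{Step 2: the left side is rational.} Put $B=s-p+1$. Since $K_{\mathbf m}$ has degree at most $n$ in each variable, $g(t)=\prod_j(1-t_j)^n\,K_{\mathbf m}\bigl(\frac{t_1}{1-t_1},\dots,\frac{t_r}{1-t_r}\bigr)$ is a symmetric polynomial, and by (R) $g=\sum_{\mathbf k}g_{\mathbf k}(\theta)K_{\mathbf k}$ is a finite sum with $g_{\mathbf k}$ rational and without poles for $\theta>0$. By \eqref{eq:subst}, \eqref{eq:selberg} and \eqref{eq:kadell}, the left side of \eqref{eq:moments} is $\frac{\Sigma(A,B-n)}{\Sigma(A,B)}\langle g\rangle_{A,B-n}$, which equals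
\[
\prod_{j=0}^{r-1}\frac{(A+B-n+(r+j-1)\theta)_n}{(B-n+j\theta)_n}\;\sum_{\mathbf k}g_{\mathbf k}(\theta)\,K_{\mathbf k}(1^r)\,\frac{(\lambda)_{\mathbf k}}{(A+B-n+2\theta(r-1))_{\mathbf k}} .
\]
The Pochhammer symbols in the denominators are positive on $\mathcal O_{\mathbf m}$, because $A>0$ and $B-n>0$.

\emph{Step 3.} Write the two sides as $X_1/Y_1$ and $X_2/Y_2$ with polynomials in $(\theta,b,s)$ and $Y_1,Y_2$ without zeros in $\mathcal O_{\mathbf m}$. For each positive integer $\theta$, Step~1 shows that $X_1Y_2-X_2Y_1$ vanishes on an open set of $(b,s)$, hence for all $(b,s)$. Each coefficient of $X_1Y_2-X_2Y_1$ with respect to $(b,s)$ is then a polynomial in $\theta$ with infinitely many zeros. So $X_1Y_2=X_2Y_1$, and \eqref{eq:moments} holds on $\mathcal O_{\mathbf m}$.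
\end{proof}

Take $s=\nu-q$. Then $p-s=\beta$, and $s-p+1>q$ by \eqref{eq:hyp}, so Proposition~\ref{prop:moments} applies to every $\mathbf m$ with $m_1\le q$. The coefficient of $K_{\mathbf m}(x)$ in $F$ is $(-1)^{|\mathbf m|}(-q)_{\mathbf m}(\beta)_{\mathbf m}/(p)_{\mathbf m}$, so in \eqref{eq:cshift} the signs and the nonzero factors $(\beta)_{\mathbf m}$ cancel:
\begin{equation}\label{eq:csum}
\frac1c=Z(\nu-q)\sum_{\mathbf m}\frac{(-q)_{\mathbf m}(\lambda)_{\mathbf m}}{(p)_{\mathbf m}}\,K_{\mathbf m}(1^r).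
\end{equation}
The sum no longer depends on $\nu$. For $A=b+1$, $B=1$ the two parameters in \eqref{eq:kadell} are $\lambda$ and $p$, so by \eqref{eq:binom} and \eqref{eq:selberg} the sum equals
\begin{equation}\label{eq:sumvalue}
\begin{aligned}
\Bigl\langle\prod_j(1-t_j)^q\Bigr\rangle_{b+1,1}&=\frac{\Sigma(b+1,1+q)}{\Sigma(b+1,1)}=\prod_{j=0}^{r-1}\frac{\Gamma(1+q+j\theta)\,\Gamma(b+2+(r+j-1)\theta)}{\Gamma(1+j\theta)\,\Gamma(b+2+q+(r+j-1)\theta)}\\
&=\frac{\Gamma_\Omega(q_o+q)\,\Gamma_\Omega(p)}{\Gamma_\Omega(q_o)\,\Gamma_\Omega(p+q)},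
\end{aligned}
\end{equation}
where the last step uses $1+j\theta=q_o-(r-1-j)\theta$ and $b+2+(r+j-1)\theta=p-(r-1-j)\theta$.

\section{Proofs of the theorems}\label{sec:proofs}

\begin{proof}[Proof of Theorem~\ref{thm:general}]
(i) The kernel is $cF$ by the first sentence of Section~\ref{sec:const}, and $c$ is given by \eqref{eq:csum} and \eqref{eq:sumvalue}. The reproducing property applied to $cF$ gives $\|cF\|^2=cF(0)=c$. The Cauchy--Schwarz inequality for $f(0)=\langle f,cF\rangle$ yields $|f(0)|^2\le c\|f\|^2$, with equality exactly when $f$ is a multiple of $F$.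

(ii) If $N\ge rq+1$, the condition $|\mathbf m|<N$ follows from $m_1\le q$, the span is $H_q$ by Lemma~\ref{lem:space}(a), and (i) applies. Let $N\le rq$, so $q\ge1$. Then the signature $\mathbf q=(q,\dots,q)$, with $|\mathbf q|=rq$, is excluded from the span. The coefficient of $K_{\mathbf q}$ in $F$ is
\[
(-1)^{rq}\prod_{j=1}^r\frac{(-q-\theta(j-1))_q\,(\beta-\theta(j-1))_q}{(p-\theta(j-1))_q}.
\]
It is nonzero, since the factors $-q-\theta(j-1)+k$ and $\beta-\theta(j-1)+k$ with $0\le k\le q-1$ are negative, the latter by \eqref{eq:betaneg}. The $K_{\mathbf m}$ are linearly independent, so no nonzero multiple of $F$ lies in the span. The zero multiple is excluded too: constants lie in the span, so evaluation at $0$ is a nonzero functional and $S^{(N)}(0,0)>0$.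
\end{proof}

For $N\le rq$ the kernel $S^{(N)}(\cdot,0)$ is the orthogonal projection of $cF$ onto the smaller space, because $f(0)=\langle f,cF\rangle$ still holds there. For $r=2$, $q=1$, $N=2$ the space is spanned by $1$ and $x_1+x_2$, while $F$ contains the term $x_1x_2$.

\begin{proof}[Proof of Theorem~\ref{thm:domain}]
An integer $m_1$ satisfies $m_1<\frac{\nu-p+1}2$ if and only if $m_1\le q$, and then $|\mathbf m|\le rq<N$. So $\mathcal S^N_\nu=H_q$ by Lemma~\ref{lem:space}(a), and \eqref{eq:hyp} holds. From here on only \eqref{eq:hyp} is used, which proves the statement on arbitrary truncations made after Theorem~\ref{thm:general}. Write $\rho_\nu=\kappa\,w_\nu\,dx$ with $\kappa>0$. Multiplying the measure by $\kappa$ divides the kernel by $\kappa$, so the kernel of $H_q\subset L^2(\rho_\nu)$ at the origin is $\kappa^{-1}cF$. Since $d\mu_{\nu-q}=h(z,z)^{-q}d\mu_\nu$ and $h(z,z)^{-q}=\prod_j(1+x_j)^q$, we have $\rho_{\nu-q}=\kappa\,w_{\nu-q}\,dx$ with the same $\kappa$, and therefore $\kappa Z(\nu-q)=\mu_{\nu-q}(\Omega)$;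 note $\nu-q>p-1$. By Theorem~\ref{thm:general}(i),
\[
\frac\kappa c=\mu_{\nu-q}(\Omega)\,\frac{\Gamma_\Omega(q_o+q)\,\Gamma_\Omega(p)}{\Gamma_\Omega(p+q)\,\Gamma_\Omega(q_o)} .
\]
By \eqref{eq:mass} and $p-\frac dr=q_o$, the quotient of gamma functions is $\mu_{p+q}(\Omega)/\mu_p(\Omega)$, which gives the first expression for $c^q_\nu$. Inserting \eqref{eq:mass} for $\mu_{\nu-q}(\Omega)$ gives the second.
\end{proof}

\begin{remark}\label{rem:2r}
Since $(p-b)-2r=(r-1)(a-2)$, the choice $\delta=2r$ in \eqref{eq:conj} replaces the parameter $\beta$ by $\beta'=\beta+(r-1)(a-2)$. In ${}_2\mathcal F_1(-q,\beta';p;-x)$ the ratio of the coefficient of $K_{(1)}(x)$ to the constant term is $q\beta'/p$, while for $S^N_\nu(\cdot,0)$ it is $q\beta/p$ by Theorem~\ref{thm:domain}. So for $q\ge1$ the formula with $\delta=2r$ is false whenever $r\ge2$ and $a\ne2$.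
\end{remark}

\section{The constant on a domain, from the symmetric cone}\label{sec:cone}

For a domain $\Omega$ the two computations of Section~\ref{sec:const} have direct proofs that avoid Kadell's formula and the interpolation in $\theta$, and that show why $c^q_\nu$ is a quotient of volumes.

\emph{The moments.} Let $\mathcal C$ be the symmetric cone of the Jordan algebra $J$, which has dimension $rq_o$. Let $(\cdot|\cdot)$ be the trace form, $\Delta$ the determinant, so that $\Delta(xe)=\prod_jx_j$, and $L$ the identity component of the automorphism group of $J$. For $\mathbf s\in\mathbb R^r$ let $\Phi_{\mathbf s}$ be the $L$-average of $\Delta_1^{s_1-s_2}\cdots\Delta_{r-1}^{s_{r-1}-s_r}\Delta^{s_r}$, the $\Delta_j$ being the principal minors. It is positive on $\mathcal C$, it is the spherical polynomial when $\mathbf s=\mathbf m$ is a signature, and $\Phi_{\mathbf s+\sigma}=\Phi_{\mathbf s}\Delta^\sigma$, where a scalar $\sigma$ stands for $(\sigma,\dots,\sigma)$. We recall from \cite[Ch.~VI, VII, XI]{FKbook}: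 the integral over $\mathcal C$ of an $L$-invariant function $g$ is a fixed multiple of $\int g(xe)\prod_{i<j}|x_i-x_j|^a\,dx$; if $s_j>\theta(j-1)$ for all $j$, then
\begin{equation}\label{eq:laplace}
\int_{\mathcal C}e^{-(x|y)}\Phi_{\mathbf s}(x)\Delta(x)^{-q_o}dx=\Gamma_{\mathcal C}(\mathbf s)\,\Phi_{\mathbf s}(y^{-1})\qquad(y\in\mathcal C),
\end{equation}
with $\Gamma_{\mathcal C}(\mathbf s)$ a fixed multiple of $\prod_j\Gamma(s_j-\theta(j-1))$; and $\Phi_{\mathbf s}(y^{-1})=\Phi_{-\mathbf s^*}(y)$, where $\mathbf s^*=(s_r,\dots,s_1)$.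

Let $m_1<s-p+1$. Since $b=\lambda-q_o$, the left side of \eqref{eq:moments} is $K_{\mathbf m}(e,e)\,\mathcal I_{\mathbf m}/\mathcal I_{(0)}$ with $\mathcal I_{\mathbf m}=\int_{\mathcal C}\Phi_{\mathbf m}(x)\Delta(x)^{\lambda-q_o}\Delta(e+x)^{-s}dx$. By \eqref{eq:laplace}, $\Delta(e+x)^{-s}=\Gamma_{\mathcal C}(s)^{-1}\int_{\mathcal C}e^{-(e+x|y)}\Delta(y)^{s-q_o}dy$. All integrands are positive, so Tonelli's theorem and two more applications of \eqref{eq:laplace} give
\[
\mathcal I_{\mathbf m}=\frac{\Gamma_{\mathcal C}(\mathbf m+\lambda)}{\Gamma_{\mathcal C}(s)}\int_{\mathcal C}e^{-(e|y)}\Phi_{s-\lambda-\mathbf m^*}(y)\Delta(y)^{-q_o}dy=\frac{\Gamma_{\mathcal C}(\mathbf m+\lambda)\,\Gamma_{\mathcal C}(s-\lambda-\mathbf m^*)}{\Gamma_{\mathcal C}(s)} .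
\]
The last step needs $s-\lambda-m_{r+1-j}>\theta(j-1)$ for all $j$; the strongest condition is the one for $j=r$, and it is $m_1<s-p+1$. With $A_i=s-\lambda-\theta(r-i)$, the factor of $\mathcal I_{\mathbf m}/\mathcal I_{(0)}$ containing $m_i$ is
\[
\bigl(\lambda-\theta(i-1)\bigr)_{m_i}\frac{\Gamma(A_i-m_i)}{\Gamma(A_i)}=\bigl(\lambda-\theta(i-1)\bigr)_{m_i}\frac{(-1)^{m_i}}{(1-A_i)_{m_i}},
\]
and $1-A_i=p-s-\theta(i-1)$. This is \eqref{eq:moments}.

\emph{The sum.} By \cite{FK90}, the reproducing kernel of $\mathcal P_{\mathbf m}$ is $(s)_{\mathbf m}K_{\mathbf m}$ in $L^2(\mu_s/\mu_s(\Omega))$ for $s>p-1$, and it is $(d/r)_{\mathbf m}K_{\mathbf m}$ in $L^2$ of the normalized $K$-invariant measure on the Shilov boundary $Ke$. The integral of a reproducing kernel over the diagonal is the dimension of the space, and $K_{\mathbf m}(ke,ke)=K_{\mathbf m}(e,e)$. Hence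
\[
\frac{1}{\mu_p(\Omega)}\int_\Omega K_{\mathbf m}(z,z)\,d\mu_p=\frac{\dim\mathcal P_{\mathbf m}}{(p)_{\mathbf m}}=\frac{(\lambda)_{\mathbf m}}{(p)_{\mathbf m}}K_{\mathbf m}(e,e).
\]
Multiply by $(-q)_{\mathbf m}$ and sum. By \eqref{eq:FKexp} with $s=-q$, a finite expansion, the sum in \eqref{eq:csum} is $\mu_p(\Omega)^{-1}\int_\Omega h(z,z)^q\,d\mu_p=\mu_{p+q}(\Omega)/\mu_p(\Omega)$, the average of $h(z,z)^q$ over $\Omega$ with respect to Lebesgue measure.

\begin{thebibliography}{9}

\bibitem{EYZ} Miroslav Engli\v{s}, El-Hassan Youssfi, Genkai Zhang, \emph{Weighted Bergman kernels for nearly holomorphic functions on bounded symmetric domains}, arXiv:2303.02256 (2023).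

\bibitem{FK90} Faraut and Kor\'anyi, J. Funct. Anal. 88 (1990).

\bibitem{FKbook} Faraut and Kor\'anyi, \emph{Analysis on Symmetric Cones}.

\bibitem{Kadell} Kadell, Adv. Math. 130 (1997).

\bibitem{Kaneko} Kaneko, SIAM J. Math. Anal. 24 (1993).

\bibitem{Yan} Yan, Canad. J. Math. 44 (1992).

\end{thebibliography}
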